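# Temperature in Snort is not bounded by any function of the degrees

## Three theorems on Snort temperatures

Write $t(G)$ for the temperature of the game Snort played on a finite simple graph $G$ with all vertices initially uncoloured. Write $\deg(G)$ for the maximum degree of $G$, and $\deg_2(G)$ for the largest number of vertices at distance exactly $2$ from a vertex of $G$. All these words are unpacked below.

**Theorem 1.** For $n\ge 6$ let $G_n$ be the tree in which a centre $c$ has $n$ neighbours, each of these has $6$ further neighbours ("children"), and each of those has $n$ pendant leaves. Then $\deg(G_n)=n+1$, $\deg_2(G_n)=7n-1$ and $t(G_n)\ge n^2$. Hence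
$$t(G_n)\ \ge\ n^2\ >\ \tfrac92 n+\tfrac12=\deg(G_n)+\tfrac12\deg_2(G_n)\qquad(n\ge 6),$$
so the inequality $t(G)\le \deg(G)+\frac12\deg_2(G)$ is false in general, and fails by an unbounded factor.

**Theorem 2.** Let $s(\Delta)=\sup\{t(G):\deg(G)\le\Delta\}$. Then $s(\Delta)=\Delta$ for $\Delta\in\{0,1,2\}$, and $s(\Delta)=\infty$ for all $\Delta\ge 9$. More precisely, the complete $8$-ary tree $T_k$ of height $k\ge 2$ has $\deg(T_k)=9$, $\deg_2(T_k)\le 72$ and $t(T_k)\ge k\,2^{k+2}$. Consequently no bound $t(G)\le f(\deg G,\deg_2 G)$ holds for any function $f$ whatsoever. The same is true with $f(\deg,\deg_2,\dots,\deg_r)$ for any fixed $r$, since $\deg_i(T_k)\le 9\cdot 8^{i-1}$.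

**Theorem 3.** $t(G)\le |V(G)|-1$ for every $G$, with equality for stars.

The inequality in Theorem 1 is a conjecture; the source of the problem is Svenja Huntemann, Tomasz Maciosowski, "Degrees are Useless in SNORT When Measuring Temperature", arXiv:2406.02107 (2024). The task was to prove it or disprove it. Theorem 1 disproves it: for $n=6$ the tree $G_6$ has $1+6+36+216=259$ vertices, $\deg=7$, $\deg_2=41$, so the conjectured bound is $27.5$, while the temperature is at least $36$. Theorem 2 says that repairing the constants, or replacing the formula by another function of the degrees, cannot help. The notes do not decide whether $s(\Delta)$ is finite for $3\le\Delta\le8$.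

The background to the conjecture is this. On the star $K_{1,n}$ Snort has temperature $n$, the maximum degree. But the caterpillar consisting of a path on three vertices carrying $n+1$, $n$ and $n+1$ pendant leaves has $\deg=n+2$ and $t=2n+1$. So $t(G)-\deg(G)$ is unbounded, and a correction to the degree is needed. The conjecture proposes half the second degree.

## Snort positions, tints and degrees

Snort is played by Left and Right on a finite simple graph $G$ (with at least one vertex). They alternately colour an uncoloured vertex, Left blue and Right red. Two adjacent vertices may never receive different colours, so a player may not colour a vertex adjacent to a vertex of the opponent's colour. A player who cannot move on their turn loses.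

A position is a graph with a legal partial colouring. An uncoloured vertex with a blue neighbour and no red neighbour is *blue-only*: only Left can ever play there. We say that it carries a blue *tint*. *Red-only* and red tint are defined in the same way. An uncoloured vertex with neighbours of both colours is *dead*. A coloured vertex influences the rest of the game only through the tints that it gives its neighbours, and a dead vertex never influences anything. So once tints are recorded, coloured and dead vertices may be deleted. Conversely, a prescribed tint can be realised by a coloured pendant neighbour, so "a graph with some tinted vertices" is always a legitimate position.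

Here is a small example. Take a path $p_1p_2$ and tint $p_1$ blue. If Left colours either vertex, the other is blue-only and worth one free move for Left, value $1$. If Right moves, the only legal move is $p_2$, which makes $p_1$ dead and leaves nothing. The value is $\{1\mid 0\}$.

Disjoint unions of positions are sums of games, and swapping the two colours is negation. Hence an uncoloured graph satisfies $G=-G$. An isolated uncoloured vertex is $*=\{0\mid0\}$. An isolated blue-only vertex is the integer $1$, and an isolated red-only vertex is $-1$.

For a vertex $v$, $\deg_i(v)$ is the number of vertices at distance exactly $i$ from $v$, and $\deg_i(G)=\max_v\deg_i(v)$; thus $\deg=\deg_1$. In $K_{1,n}$ with $n\ge 2$, a leaf sees the other $n-1$ leaves at distance $2$ and the centre sees none, so $\deg_2(K_{1,n})=n-1$.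

## Cooling: textbook facts and seven consequences

The facts in this section up to (F3) are standard thermography: Conway, *On Numbers and Games*, Ch. 9; Berlekamp–Conway–Guy, *Winning Ways*, Ch. 6; Siegel, *Combinatorial Game Theory*, Ch. II.5. Games are short games $X=\{X^L\mid X^R\}$ under normal play; $X\ge 0$ means that Left wins if Right moves first.

The Left and Right stops of $X$ are the numbers defined by $L_0(X)=R_0(X)=X$ if $X$ equals a number, and otherwise $L_0(X)=\max R_0(X^L)$, $R_0(X)=\min L_0(X^R)$. For $t\ge0$ the game $X$ *cooled by* $t$ taxes every move by $t$: a number is unchanged, and a non-number is cooled to $X_t=\{X^L_t-t\mid X^R_t+t\}$, until the first $t$ at which this is infinitesimally close to a number. From then on $X_t$ is frozen at that number. The freezing point is the temperature $t(X)$, and the number is the mean $m(X)$. Let $L_t(X)$ and $R_t(X)$ be the Left and Right stops of $X_t$. As functions of $t$ they are the two walls of the thermograph.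

For numbers $a>b$ the game $\{a\mid b\}$ has $L_t=a-t$ and $R_t=b+t$ up to $t=\frac{a-b}2$, where both equal $\frac{a+b}2$. So its temperature is $\frac{a-b}2$ and its mean is $\frac{a+b}{2}$. In particular $\{1\mid0\}$ has mean $\frac12$ and temperature $\frac12$, while $*$ has mean $0$ and temperature $0$.

**(F1)** Cooling is additive and order preserving. So $X\ge Y$ implies $L_t(X)\ge L_t(Y)$ and $R_t(X)\ge R_t(Y)$. Also $L_t(-X)=-R_t(X)$, $R_t(X+Y)\ge R_t(X)+R_t(Y)$, and adding a number $z$ shifts both walls by $z$. If $z$ is a number and $R_0(Y)>z$, then $Y>z$.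

**(F2)** $L_t$ is nonincreasing in $t$, $R_t$ is nondecreasing, both are $1$-Lipschitz, and $L_t\ge R_t$. For $t\ge\max(0,t(X))$ we have $L_t(X)=R_t(X)=m(X)$. If $0\le t<t(X)$, then $L_t(X)>R_t(X)$. Moreover $X\ge Y$ implies $m(X)\ge m(Y)$, and $m(X+Y)=m(X)+m(Y)$, $m(-X)=-m(X)$, $t(-X)=t(X)$, $t(X+Y)\le\max(t(X),t(Y))$. A number $z$ has mean $z$ and negative temperature.

**(F3)** Put
$$\lambda_t(X)=\max_{X^L}R_t(X^L)-t,\qquad \rho_t(X)=\min_{X^R}L_t(X^R)+t,$$
with empty maximum $-\infty$ and empty minimum $+\infty$. If $X$ is not equal to a number, then $t(X)\ge0$, and $L_t=\lambda_t$, $R_t=\rho_t$ for $0\le t\le t(X)$.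

In practice we do not know $t(X)$ in advance, so we want statements about $\lambda_t$ and $\rho_t$ at *any* $t\ge0$. Here are the ones we use; in all of them $t\ge0$.

**(C1)** *If $t\ge t(X)$ then $\lambda_t(X)\le m(X)\le\rho_t(X)$.* Since $R_t(Y)$ is $1$-Lipschitz, $R_t(Y)-t$ is nonincreasing in $t$, so $\lambda_t$ is nonincreasing. Dually $\rho_t$ is nondecreasing. If $X$ is not a number, then at the point $t(X)$ both equal $m(X)$ by (F3) and (F2), and monotonicity does the rest. If $X=z$ is a number, then $X\le z$ forces $X^L\not\ge z$ for every $X^L$. By the last sentence of (F1), $R_0(X^L)\le z$. So $\lambda_t\le\lambda_0\le z$, and $\rho_t\ge z$ is dual.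

**(C2)** *$L_t(X)\ge R_t(X^L)-t$ for every $X^L$.* If $t<t(X)$ this is (F3). Otherwise $L_t(X)=m(X)\ge\lambda_t(X)$ by (C1).

**(C3)** *$R_t(X)\ge\min(\lambda_t(X),\rho_t(X))$ and $L_t(X)\le\max(\lambda_t(X),\rho_t(X))$.* If $t<t(X)$, then $R_t=\rho_t$ and $L_t=\lambda_t$. Otherwise both walls equal $m(X)\in[\lambda_t,\rho_t]$.

**(C4)** *$R_t(X)\le m(X)\le L_t(X)$.* The walls are monotone and meet at $m(X)$.

**(C5)** *If $\lambda_t(X)\le\rho_t(X)$ then $t(X)\le t$.* If $t<t(X)$, then $\lambda_t=L_t>R_t=\rho_t$.

**(C6)** *If $X=-X$ and some $X^L$ has $R_t(X^L)>t$, then $t(X)\ge R_t(X^L)$.* Here $m(X)=0$. By (C2), $L_t(X)\ge R_t(X^L)-t>0=m(X)$, so $t<t(X)$. By the Lipschitz property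
$$0=L_{t(X)}(X)\ \ge\ L_t(X)-(t(X)-t)\ \ge\ R_t(X^L)-t(X).$$

**(C7)** *If every summand of a finite sum has temperature at most $t$, then both walls of the sum at $t$ equal the sum of the means.* The sum has temperature at most $t$, so (F2) applies.

We shall use (C6) for lower bounds on temperature and (C5) for upper bounds. Statement (C3) lets us bound a wall of an unknown game from below by checking *one* good Left move and *all* Right moves.

## Stars, the vertex count and the caterpillar

We start with the simplest family, stars. The two certificates (C5) and (C6) already prove Theorem 3.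

**Proof of Theorem 3.** Let $N=|V(G)|$. After one Left move at most $N-1$ vertices can still be coloured, and this gives $G^L\le N-1$: in $(N-1)-G^L$, with Right to move, Right can only move in $-G^L$, and does so at most $N-1$ times. Left answers each of these moves with one move in the integer $N-1$, so Left wins. Put $t=N-1$. Then $R_t(G^L)\le N-1$ by (F1), so $\lambda_t(G)\le0$. Since $G=-G$, symmetry gives $\rho_t(G)\ge0$, and (C5) gives $t(G)\le N-1$.

For the star $K_{1,N-1}$ with $N\ge2$, Left can colour the centre. All $N-1$ leaves become isolated blue-only vertices, so the position is the integer $N-1>0$. By (C6) with $t=0$, $t(K_{1,N-1})\ge N-1$. For $N=1$ the game is $*$, of temperature $0=N-1$. $\square$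

In particular $t(K_{1,n})=n$ for all $n\ge 0$. What happens to a star once its centre is tinted? Let $S_m$ be $K_{1,m}$ with blue-only centre. The example $\{1\mid0\}$ above is $S_1$.

**Lemma 1 (tinted star).** For $m\ge1$ we have $m(S_m)=\frac m2$ and $t(S_m)\le\frac m2$. Hence $L_t(S_m)=R_t(S_m)=\frac m2$ for all $t\ge\frac m2$.

*Proof.* Induction on $m$, with $t=\frac m2$. Left can colour the centre, reaching the integer $m$; this contributes $m-t=\frac m2$ to $\lambda_t$. Left can colour a leaf, reaching $S_{m-1}$. If $m=1$, this is the integer $1$ and contributes $1-\frac12=\frac12$. If $m\ge2$, (C4) and induction give $R_t(S_{m-1})\le\frac{m-1}2$, so it contributes at most $-\frac12$. In all cases $\lambda_t=\frac m2$. Right can only colour a leaf. Then the centre is dead and $m-1$ isolated vertices remain, value $(m-1)\cdot *$, with $L_t=0$ by (C7). So $\rho_t=\frac m2$. By (C5), $t(S_m)\le\frac m2$. By (C3) and (C4), $\frac m2\le R_t\le m(S_m)\le L_t\le\frac m2$. The last sentence is (F2). $\square$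

This explains the caterpillar. If Left colours the middle vertex of the path, the position is $n+2S_{n+1}$: the $n$ leaves of the middle vertex are free moves, and each end vertex is the centre of a tinted star. With $t=\frac{n+1}2$, Lemma 1 gives $R_t\ge n+2\cdot\frac{n+1}2=2n+1>t$, and (C6) gives temperature at least $2n+1$. Left profits from vertices at distance $2$, and each of them is worth about one half.

## Two-level trees and the constant one half

To attack the conjecture, the sensible first attempt is to enlarge what made the caterpillar hot. Take a centre $c$ with $a$ neighbours, each carrying $b\ge1$ leaves. Left opens at $c$ and reaches $aS_b$. How large a temperature can (C6) certify through this option? By (C4) and Lemma 1, for every $t\ge0$,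
$$R_t(aS_b)\ \le\ m(aS_b)=\tfrac{ab}2=\tfrac12\deg_2(c).$$
So this option never certifies more than half the second degree of $c$. The attempt stops exactly at the constant $\frac12$ of the conjecture, which is the mean of a tinted star per leaf. With two levels, all the vertices that pay Left are at distance $2$ from $c$, and the conjectured bound counts all of them.

The way past this is a third level. Vertices at distance $3$ from $c$ are not counted in $\deg_2(c)$, and if their number is quadratic in $n$ while every vertex sees only linearly many vertices at distance $1$ or $2$, the conjecture is in danger. We need Left's opening move at $c$ to be worth an amount proportional to the size of the *third* level. Suppose each neighbour $x$ of $c$ has $d$ children, each with $n$ leaves. After $c$ is blue, $x$ is blue-only. If Left gets to colour $x$, the branch turns into $dS_n$, of mean $\frac{dn}2$. Right's natural defence is to colour one child $y$ of $x$, which kills $x$ but earns Right only the $n$ leaves of $y$, mean $-n$. If these were the only moves, the branch would balance at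
$$\tfrac{dn}2-t=-n+t,\qquad\text{that is}\qquad t=\tfrac{(d+2)n}4,\quad\text{with balance value } \tfrac{(d-2)n}4 .$$
Once $d>2$ this is a positive multiple of $n$, and there are $n$ branches. The choice $d=6$ makes the numbers convenient: $t=2n$ and value $n$. This is only a guess until every move of Right has been examined.

## The third level: proof of Theorem 1

Call the neighbours of $c$ the $x$-vertices and their children the $y$-vertices.

**Step 1: the degrees.** We compute the conjectured bound for $G_n$, $n\ge6$. The centre has degree $n$, an $x$ has degree $7$, a $y$ has degree $n+1$, a leaf has degree $1$; since $n\ge6$, the maximum is $n+1$. At distance exactly $2$, the centre sees $6n$ vertices (all the $y$'s). An $x$ sees the other $n-1$ $x$-vertices and the $6n$ leaves below it, in total $7n-1$. A $y$ sees $c$ and its $5$ siblings, in total $6$. A leaf sees one $x$ and $n-1$ leaves, in total $n$. So $\deg_2(G_n)=7n-1$, and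
$$\deg(G_n)+\tfrac12\deg_2(G_n)=n+1+\tfrac{7n-1}2=\tfrac92n+\tfrac12.$$
For $n\ge6$ we have $n^2-\frac92n=n(n-\frac92)\ge9>\frac12$, so $n^2>\frac92n+\frac12$. The quotient $n^2/(\frac92n+\frac12)$ tends to infinity.

**Step 2: one branch is worth at least $n$ at $t=2n$.** Let $H$ be one branch after $c$ has become blue: a blue-only vertex $x$ with six $y$-children, each with $n$ leaves. We claim that
$$R_{2n}(H)\ \ge\ n.\qquad(1)$$
Put $t=2n$. By (C3) it is enough to show $\lambda_t(H)\ge n$, by exhibiting one Left move, and $\rho_t(H)\ge n$, by examining all Right moves.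

Left colours $x$. All six $y$'s become blue-only, so the result is $6S_n$. By Lemma 1 and (F1), $R_t(6S_n)\ge 3n$, and $\lambda_t\ge3n-2n=n$.

Right colours some $y$. Then $x$, being blue-only with a red neighbour, is dead. The $n$ leaves of $y$ are red-only, value $-n$. The other five $y$'s are centres of uncoloured stars, of mean $0$. So $m(H^R)=-n$, and by (C4) $L_t(H^R)+t\ge-n+2n=n$.

Right colours a leaf of some $y$. Left may answer by colouring $x$, which is legal because the uncoloured neighbours of $x$ are all $y$'s and none of them is red. Now this $y$ has a red and a blue neighbour and is dead, its remaining $n-1$ leaves are isolated, and the other five $y$'s are centres of tinted stars. By (C2), applied to $H^R$,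
$$L_t(H^R)+t\ \ge\ R_t\bigl(5S_n+(n-1)\cdot*\bigr)\ \ge\ \tfrac{5n}2\ \ge\ n.$$
Here $R_t((n-1)\cdot *)=0$ by (C7).

Right cannot colour $x$. So $\rho_t\ge n$, and (1) is proved.

**Step 3: the whole tree.** We collect the $n$ branches. In $G_n=-G_n$ Left can colour $c$; every $x$ becomes blue-only, so the result is $nH$. By (F1) and (1), $R_{2n}(nH)\ge n\cdot n=n^2$. Since $n\ge6$, $n^2>2n$, so (C6) with $t=2n$ gives $t(G_n)\ge n^2$. With Step 1 this proves Theorem 1. $\square$

Notice how crude the estimates may be: (C2) throws away everything except one good reply by Left, and (C4) replaces a wall by a mean.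

## Deeper trees, and the number eight

The degrees of $G_n$ still tend to infinity. To keep them bounded, we use more levels. Let $T_k$ be the complete $8$-ary rooted tree of height $k$ (so $T_0=K_1=*$), and let $X_k$ be $T_k$ with blue-only root. Put $\mu_k=m(X_k)$. Then $X_0=1$ and $\mu_0=1$; and $X_1=S_8$, so $\mu_1=4$ by Lemma 1. For $k<0$ put $X_k=0$, $\mu_k=0$.

If Left colours the root of $X_k$, the result is $8X_{k-1}$, of mean $8\mu_{k-1}$. If Right colours a child of the root, the root dies, that child's eight subtrees become copies of $-X_{k-2}$, and seven uncoloured copies of $T_{k-1}$ remain; the mean is $-8\mu_{k-2}$. Balancing as before suggests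
$$8\mu_{k-1}-t=-8\mu_{k-2}+t,\qquad t=4(\mu_{k-1}+\mu_{k-2}),\qquad \text{value }4(\mu_{k-1}-\mu_{k-2}).\qquad(2)$$

Why eight? With $d$ in place of $8$ the value is $\frac d2(\mu_{k-1}-\mu_{k-2})$, and the ratios $r_k=\mu_k/\mu_{k-1}$ would satisfy $r_k\ge \frac d2(1-1/r_{k-1})$. A positive fixed point of $r\mapsto\frac d2(1-1/r)$ solves $r^2-\frac d2r+\frac d2=0$, whose discriminant $\frac{d^2}4-2d$ is nonnegative exactly when $d\ge8$. For $0<d<8$ the map sends every $r>0$ to something smaller. Its iterates decrease, and they cannot stay positive: a positive limit would be a fixed point, and the limit cannot be $0$ because the map tends to $-\infty$ at $0^+$. So for $d<8$ this recursion eventually yields no information. That is a limit of the method; it says nothing about the temperatures themselves.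

Two things obstruct a direct repetition of Step 2 above. First, Right may colour a vertex deep inside the tree. Then some ancestors are red-only or untouched while the root is blue-only, and the position is not built from the $X_i$ and $T_i$: our family of positions is not closed under moves. Second, replacing $R_t(8X_{k-1})$ by $8\mu_{k-1}$ needs $t\ge t(X_{k-1})$, so we also need *upper* bounds on temperatures. Both are overcome by one observation: a move can never hurt the mover by more than one.

**Lemma 2.** For every Snort position $P$: for every Right option, $P^R\le P+1$; for every Left option, $P\le P^L+1$.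

*Proof.* Let $P^R$ arise by colouring $w$ red. We show that Left, moving second, wins $P+1-P^R$. Left copies Right's moves between the boards $P$ and $-P^R$ (with colours swapped), except that when Right colours $w$ on board $P$, Left moves $1\to0$. Right has no move in the integer $1$.

As long as Right has not coloured $w$ on board $P$, the two boards carry the same colouring (swapped on the second board), except that $w$ is red in $P^R$ and uncoloured in $P$. Suppose Right makes a red move at $u\ne w$ on the $P$ board. It is legal in $P^R$ too, because the blue sets agree and $u$ is uncoloured there; so Left can copy it. Suppose Right moves on the board $-P^R$, which is a blue move in $P^R$, at a vertex $u$. Then $u\ne w$, since $w$ is coloured there, and no neighbour of $u$ is red in $P^R$. The red vertices of $P$ are among those of $P^R$, so the move is legal in $P$ and Left can copy it. If Right colours $w$ on board $P$, the boards become identical, and after Left's move $1\to0$ the position is $Y-Y=0$ with Right to move, which Left wins. So Left always has a reply.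

For the second statement, apply the first to $-P$, which has $-P^L$ as a Right option: $-P^L\le-P+1$. $\square$

We shall use Lemma 2 to let a player colour several additional vertices, so that a messy position becomes a clean one, at a charge of one per vertex. For $0\le j\le k$ put
$$U_{k,j}=7\sum_{i=1}^{j}X_{k-i}+8X_{k-j-1},\qquad u_{k,j}=m(U_{k,j}).$$
If $v$ has depth $j$ in $T_k$ and the whole path from the root to $v$ is blue (and nothing else is coloured), the remaining position is exactly $U_{k,j}$: the path vertex of depth $i-1$, for $1\le i\le j$, has seven children off the path, each the blue-only root of a copy of $X_{k-i}$, and $v$ has eight children, each giving $X_{k-j-1}$ (nothing if $j=k$). For instance, $U_{2,1}=7X_1+8X_0$: the root and one of its children are blue, seven children are still uncoloured centres of tinted stars, and eight leaves are free moves.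

**Lemma 3.** Let $v$ have depth $j$.

(a) The Left option at $v$ of $T_k$ or of $X_k$ is $\le U_{k,j}+j$. Dually, the Right option at $v$ of $T_k$ is $\ge-U_{k,j}-j$.

(b) If $j\ge1$, the Right option at $v$ of $X_k$ is $\ge-U_{k-1,j-1}+7T_{k-1}-(j-1)$, with equality if $j=1$.

*Proof.* (a) After $v$ is blue, let Left also colour the other $j$ vertices on the path, one after the other from $v$ up to the root. This is legal, as there is no red vertex. By Lemma 2 each step satisfies $P\le P^L+1$, and the final position is $U_{k,j}$. Negation gives the dual statement.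

(b) After $v$ is red, let Right also colour the path vertices from $v$ up to depth $1$. These are $j-1$ moves, all legal because no vertex of $T_k$ is blue and the tint is on the root only. Each step satisfies $P\ge P^R-1$ by Lemma 2. Now the root has a red neighbour and a blue tint, so it is dead and can be deleted. The depth-$1$ ancestor of $v$ is the root of a copy of $T_{k-1}$ in which the path to a vertex of depth $j-1$ is red; this contributes $-U_{k-1,j-1}$. The other seven subtrees are untouched copies of $T_{k-1}$. If $j=1$, no additional move was made, so there is equality. $\square$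

## The growth of $\mu_k$

**Proposition 4.** For all $k\ge1$:
$$\mu_k\ \ge\ 4(\mu_{k-1}-\mu_{k-2})\qquad\text{and}\qquad\mu_k\ \ge\ 2\mu_{k-1}.$$

*Proof.* Induction on $k$. Assume both inequalities for all smaller indices $\ge1$. Since $\mu_0=1$ and $\mu_{-1}=0$, we have $\mu_i\ge2\mu_{i-1}$ and $\mu_i\ge2^i$ for $0\le i\le k-1$. The relation $\mu_i\ge 2\mu_{i-1}$ also holds, trivially, for $i<0$. In particular the sequence $\mu_i$ is nondecreasing for $i\le k-1$.

**Step 1: the clean positions have controlled mean, including the surcharge.** For $0\le i\le k$ and $0\le j\le i$,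
$$u_{i,j}+j\ \le\ 15\mu_{i-1}.\qquad(3)$$
For $i=0$ both sides are $0$. Let $i\ge1$. If $j=0$, then $u_{i,0}=8\mu_{i-1}$. If $j\ge1$, splitting $8=7+1$ in the last term of $U_{i,j}$ gives
$$u_{i,j}=7\sum_{l=1}^{j+1}\mu_{i-l}+\mu_{i-j-1}\ \le\ 7\sum_{l=0}^{i-1}\mu_l+\mu_{i-2}.$$
For $0\le l\le i-2$ we have $\mu_l\le\mu_{l+1}-\mu_l$, and telescoping gives $\sum_{l=0}^{i-2}\mu_l\le\mu_{i-1}-\mu_0=\mu_{i-1}-1$ (for $i=1$ this reads $0\le0$). Also $\mu_{i-2}\le\frac12\mu_{i-1}$. So
$$u_{i,j}\ \le\ 7(2\mu_{i-1}-1)+\tfrac12\mu_{i-1}=14\mu_{i-1}-7+\tfrac12\mu_{i-1}.$$
Finally $j-7\le i-7\le2^{i-2}\le\frac12\mu_{i-1}$. (The middle inequality is clear for $i=1$, and for $i\ge2$ it follows from $2^{i-2}\ge i-1$.) Adding, we get (3). Note that for $i=k$ only $\mu_l$ with $l\le k-1$ were used.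

**Step 2: the components are not too hot.** For $0\le i\le k-1$,
$$t(T_i)\ \le\ 15\mu_{i-1},\qquad t(X_i)\ \le\ \max\bigl(0,\tfrac{15}2(\mu_{i-1}+\mu_{i-2})\bigr).\qquad(4)$$
For $T_i$ take $t=15\mu_{i-1}\ge0$. For a Left option at a vertex of depth $j$, (C4), Lemma 3(a) and (3) give $R_t(T_i^L)\le m(T_i^L)\le u_{i,j}+j\le15\mu_{i-1}=t$. So $\lambda_t(T_i)\le0$; by symmetry $\rho_t(T_i)\ge0$, and (C5) gives $t(T_i)\le t$.

For $X_0=1$, a number, the claim is trivial. Let $i\ge1$. In the same way $R_t(X_i^L)\le15\mu_{i-1}$ for every $t\ge0$. Right cannot colour the root of $X_i$, so a Right option is at a vertex of depth $j\ge1$. By (C4), Lemma 3(b), $m(T_{i-1})=0$ and (3),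
$$L_t(X_i^R)\ \ge\ m(X_i^R)\ \ge\ -u_{i-1,j-1}-(j-1)\ \ge\ -15\mu_{i-2}.$$
With $t=\frac{15}2(\mu_{i-1}+\mu_{i-2})$ we obtain
$$\lambda_t(X_i)\le15\mu_{i-1}-t=\tfrac{15}2(\mu_{i-1}-\mu_{i-2})=-15\mu_{i-2}+t\le\rho_t(X_i),$$
and (C5) applies.

**Step 3: the balance (2) survives all replies of Right.** Put $t=4(\mu_{k-1}+\mu_{k-2})$. We first check that $t$ exceeds the temperatures that matter. Since $\mu_{k-1}\ge2\mu_{k-2}$, we have $t\ge12\mu_{k-2}$. By (4) and $\mu_{k-3}\le\frac12\mu_{k-2}$, for $i\le k-1$,
$$t(X_i)\ \le\ \max\bigl(0,\tfrac{15}2(\mu_{k-2}+\mu_{k-3})\bigr)\ \le\ \tfrac{45}4\mu_{k-2}\ \le\ t.$$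
(For $i<0$ we have $X_i=0$, a number.) If $k\ge2$, also $t(T_{k-2})\le15\mu_{k-3}\le\frac{15}2\mu_{k-2}\le t$. Now apply (C3) to $X_k$: one Left move, all Right moves.

Left colours the root, reaching $8X_{k-1}$. By (C7), $R_t(8X_{k-1})=8\mu_{k-1}$, so $\lambda_t\ge8\mu_{k-1}-t=4(\mu_{k-1}-\mu_{k-2})$.

Right colours a vertex of depth $1$, reaching $-8X_{k-2}+7T_{k-1}$, of mean $-8\mu_{k-2}$ (this is the equality case of Lemma 3(b)). By (C4), $L_t(X_k^R)+t\ge-8\mu_{k-2}+t=4(\mu_{k-1}-\mu_{k-2})$. Only the mean of $T_{k-1}$ enters here, not its temperature.

Right colours a vertex of depth $j\ge2$, so $k\ge2$. No neighbour of the root is red, so Left can answer at the root. This reaches $7X_{k-1}+D$, where $D$ is the subtree containing Right's vertex: a copy of $T_{k-1}$ with blue-tinted root and one red vertex at depth $j-1\ge1$, that is, a Right option of $X_{k-1}$. By Lemma 3(b),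
$$D\ \ge\ -U_{k-2,j-2}+7T_{k-2}-(j-2).$$
All components on the right are numbers, copies of $-X_i$ with $i\le k-3$, or $T_{k-2}$; they have temperature at most $t$, as does $X_{k-1}$. So by (C2), (F1), (C7) and (3),
$$L_t(X_k^R)+t\ \ge\ R_t(7X_{k-1}+D)\ \ge\ 7\mu_{k-1}-u_{k-2,j-2}-(j-2)\ \ge\ 7\mu_{k-1}-15\mu_{k-3}.$$
This is at least $4(\mu_{k-1}-\mu_{k-2})$, because
$$3\mu_{k-1}+4\mu_{k-2}\ \ge\ 10\mu_{k-2}\ \ge\ 20\mu_{k-3}\ \ge\ 15\mu_{k-3}.$$

Right cannot colour the root. So $\rho_t(X_k)\ge4(\mu_{k-1}-\mu_{k-2})$, and by (C4) and (C3)
$$\mu_k\ \ge\ R_t(X_k)\ \ge\ 4(\mu_{k-1}-\mu_{k-2})\ \ge\ 2\mu_{k-1},$$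
the last step because $2\mu_{k-1}\ge4\mu_{k-2}$. $\square$

**Corollary 5.** $\mu_k\ge(k+1)2^k$ for all $k\ge0$.

*Proof.* Let $r_k=\mu_k/\mu_{k-1}$ for $k\ge1$; all $\mu_k$ with $k\ge0$ are positive. We show $r_k\ge\frac{2(k+1)}k$. By Proposition 4, $r_1\ge4$. For $k\ge2$, Proposition 4 and induction give
$$r_k\ \ge\ 4\Bigl(1-\frac1{r_{k-1}}\Bigr)\ \ge\ 4\Bigl(1-\frac{k-1}{2k}\Bigr)=\frac{2(k+1)}k .$$
Multiplying, $\mu_k=\prod_{i=1}^kr_i\ge2^k\prod_{i=1}^k\frac{i+1}i=(k+1)2^k$. $\square$

## Unbounded temperature at maximum degree nine

This section proves Theorem 2 for $\Delta\ge9$. Let $k\ge1$. We apply (C6) to $T_k=-T_k$ and the Left option at the root, which is $8X_{k-1}$. Put $t=4(\mu_{k-1}+\mu_{k-2})$. Proposition 4 now holds for all indices, so the bounds of its proof are available for every $k$. In particular $t\ge t(X_{k-1})$, as shown in Step 3, and $\mu_{k-2}\le\frac12\mu_{k-1}$ gives $t\le6\mu_{k-1}$. So $R_t(8X_{k-1})=8\mu_{k-1}>t$ by (C7), and (C6) together with Corollary 5 gives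
$$t(T_k)\ \ge\ 8\mu_{k-1}\ \ge\ 8k\,2^{k-1}=k\,2^{k+2}.$$
For $k=1$ this reads $t(K_{1,8})\ge8$, in agreement with Theorem 3.

For $k\ge2$ the root has degree $8$, an internal vertex other than the root has degree $9$ (and there is one), and leaves have degree $1$. So $\deg(T_k)=9$. The number of vertices at distance $i$ from a vertex is at most $9\cdot8^{i-1}$, since each step away from it after the first has at most $8$ continuations. In particular $\deg_2(T_k)\le72$. Since $k2^{k+2}\to\infty$, $s(\Delta)=\infty$ for all $\Delta\ge9$.

For a fixed $r$, the tuple $(\deg,\deg_2,\dots,\deg_r)$ takes only finitely many values on the trees $T_k$ with $k\ge 2$, so any function $f$ of it is bounded on them, while $t(T_k)$ is not. So no bound $t\le f(\deg,\deg_2,\dots,\deg_r)$ holds. The case $r=2$ is the statement about $f(\deg,\deg_2)$. $\square$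

The supremum is also infinite over graphs of maximum degree *exactly* $\Delta\ge9$: add two disjoint copies of $K_{1,\Delta}$ to $T_k$. Since $K_{1,\Delta}=-K_{1,\Delta}$, the two copies sum to $0$, so the value and the temperature do not change.

## Paths and cycles: maximum degree at most two

It remains to prove $s(\Delta)=\Delta$ for $\Delta\le2$. A graph of maximum degree at most $2$ is a disjoint union of paths and cycles, so we study tinted paths. Let $P_n$ be the path $p_1\dots p_n$. Let $B_n$ be $P_n$ with $p_1$ tinted blue; let $BB_n$ have $p_1$ and $p_n$ both tinted blue; let $BR_n$ have $p_1$ tinted blue and $p_n$ tinted red. For $n=0$ all of these are $0$. Further $BB_1=B_1=1$, and $BR_1=0$ since the vertex is dead. Finally $BB_2=2$, as Left has two free moves and Right has none. Swapping colours and reversing the path shows $BR_n=-BR_n$, so $m(BR_n)=0$. Colouring $p_i$ splits a path into pieces of $i-1$ and $n-i$ vertices whose new ends are tinted in the colour just used; we read these pieces up to reversal. Throughout this section we use (C3)–(C5) at $t=2$.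

**Step 1: $m(BB_n)\le2$, $t(BB_n)\le2$ and $t(BR_n)\le2$.** Both ends tinted is what appears after the first moves, so this comes first. Induction on $n$. The games $BB_n$ with $n\le2$ and $BR_n$ with $n\le1$ are numbers between $0$ and $2$.

For $BB_n$ with $n\ge3$: the Left options are $BB_{i-1}+BB_{n-i}$, $1\le i\le n$, of mean at most $4$. By (C4), $\lambda_2\le4-2=2$. Right cannot colour $p_1$ or $p_n$; the Right options are $BR_{i-1}+BR_{n-i}$, $2\le i\le n-1$. By induction they have mean $0$ and temperature at most $2$, so $L_2=0$ by (C7), and $\rho_2=2$. By (C5), $t(BB_n)\le2$; by (C4) and (C3), $m(BB_n)\le L_2(BB_n)\le\max(\lambda_2,\rho_2)=2$.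

For $BR_n$ with $n\ge2$: Left cannot colour $p_n$, and the Left options are $BB_{i-1}+BR_{n-i}$, $1\le i\le n-1$, of mean at most $2$. So $\lambda_2\le0$. Since $BR_n=-BR_n$, symmetry gives $\rho_2\ge0$, and (C5) gives $t(BR_n)\le2$.

**Step 2: $m(B_n)\le1$.** This is needed for the first move on an untinted path. We have $B_0=0$ and $B_1=1$, while $B_2=\{1\mid0\}$ has mean $\frac12$. Let $n\ge3$ and use induction. The Left options are $BB_{i-1}+B_{n-i}$, $1\le i\le n$, of mean at most $2+1$, so $\lambda_2\le1$. Right can colour $p_{n-1}$, which is not $p_1$ because $n\ge3$. The result is $BR_{n-2}-1$, since $p_n$ becomes red-only; it has mean $-1$ and temperature at most $2$. So $\rho_2\le-1+2=1$, and $m(B_n)\le L_2(B_n)\le\max(\lambda_2,\rho_2)\le1$.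

**Step 3: untinted paths and cycles.** For $P_n$ with $n\ge1$, the Left options are $B_{i-1}+B_{n-i}$, of mean at most $2$ by Step 2. So $\lambda_2\le0$, by symmetry $\rho_2\ge0$, and $t(P_n)\le2$ by (C5). For a cycle $C_n$, every Left option is $BB_{n-1}$, of mean at most $2$ by Step 1, and likewise $t(C_n)\le2$.

**Step 4: conclusion.** The temperature of a sum is at most the maximum of the temperatures, so $\deg(G)\le2$ implies $t(G)\le2$. If $\deg(G)\le1$, the components are $K_1=*$, of temperature $0$, and $K_2=\{1\mid-1\}$, of temperature $1$, so $t(G)\le1$. If $\deg(G)=0$, only $K_1$ occurs, and $t(G)\le0$. Equality is attained by stars: $t(K_1)=0$, $t(K_{1,1})=1$, $t(K_{1,2})=2$ by Theorem 3. Hence $s(\Delta)=\Delta$ for $\Delta\in\{0,1,2\}$, which completes the proof of Theorem 2. In particular the conjectured inequality does hold when $\deg(G)\le2$, since then already $t(G)\le\deg(G)$. $\square$
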